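\title{Regular coefficient functions in the Fourier--Stieltjes algebra of a $C^*$-dynamical system}

\begin{abstract}
The Fourier--Stieltjes algebra $B(\Sigma)$ of a $C^*$-dynamical system $\Sigma=(A,G,\alpha)$, with $A$ unital and $G$ discrete, consists of the coefficient functions of equivariant representations of $\Sigma$ on Hilbert $A$-modules. We show that the coefficient functions of regular equivariant representations need not form a closed subset of $B(\Sigma)$: for the trivial action of the free group $\mathbb F_2$ on $C(\mathbb N\cup\{\infty\})$ we write down a limit of regular coefficient functions that is not regular. The set is closed for every action of a given group $G$ exactly when $G$ is amenable, and it is closed whenever $A$ is finite-dimensional. For a trivial action on a separable unital commutative algebra these are the only cases in which it is closed.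
\end{abstract}

\section{The question and the results}\label{sec:intro}

A \emph{$C^*$-dynamical system} is a triple $\Sigma=(A,G,\alpha)$, where $A$ is a unital $C^*$-algebra, $G$ is a discrete group with identity $e$, and $\alpha\colon G\to\operatorname{Aut}(A)$ is an action. All inner products are linear in the second variable. A (right) \emph{Hilbert $A$-module} is a right $A$-module $X$ with an $A$-valued inner product such that $\langle x,ya\rangle=\langle x,y\rangle a$, $\langle x,y\rangle^*=\langle y,x\rangle$, and $\langle x,x\rangle\ge0$ with equality only for $x=0$, and such that $X$ is complete in the norm $\|x\|=\|\langle x,x\rangle\|^{1/2}$. The maps $X\to X$ that have an adjoint form a $C^*$-algebra $\mathcal L(X)$, and they are automatically $A$-linear.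

An \emph{equivariant representation} $(\rho,v)$ of $\Sigma$ on $X$ consists of a unital $*$-homomorphism $\rho\colon A\to\mathcal L(X)$ and a homomorphism $v$ from $G$ to the group of invertible $\mathbb C$-linear maps of $X$ such that, for $g\in G$, $x,y\in X$ and $a\in A$,
\[
v(g)(xa)=\big(v(g)x\big)\alpha_g(a),\qquad \langle v(g)x,v(g)y\rangle=\alpha_g(\langle x,y\rangle),\qquad \rho(\alpha_g(a))=v(g)\rho(a)v(g)^{-1}.
\]
Two vectors $x,y\in X$ give the \emph{coefficient function}
\[
T\colon G\times A\to A,\qquad T(g,a)=\langle x,\rho(a)v(g)y\rangle ,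
\]
and we say that $x,y$ \emph{realize} $T$. The set $B(\Sigma)$ of all coefficient functions is the \emph{Fourier--Stieltjes algebra} of $\Sigma$ in the sense of B\'edos and Conti. Its norm is $\|T\|_B=\inf\|x\|\,\|y\|$, the infimum over all realizations of $T$. Only the linear structure and the norm of $B(\Sigma)$ matter in this paper. For $A=\mathbb C$ an equivariant representation is a unitary representation of $G$ on a Hilbert space, and $B(\Sigma)$ is the Fourier--Stieltjes algebra $B(G)$ of the group. For general $A$ the first example is $X=A$ with $\langle x,y\rangle=x^*y$, $\rho(a)x=ax$ and $v(g)=\alpha_g$; here $x=y=1$ realize $T(g,a)=a$, the counterpart of the constant function $1$ in $B(G)$.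

An equivariant representation is \emph{regular}, in the sense of Buss, Kwa\'sniewski, McKee and Skalski, if it is induced from a representation of $A$. This means the following. Let $Y$ be a Hilbert $A$-module and $\varphi\colon A\to\mathcal L(Y)$ a unital $*$-homomorphism. Let $\ell^2(G,Y)$ be the space of functions $\xi\colon G\to Y$ for which $\sum_h\alpha_h(\langle\xi(h),\xi(h)\rangle)$ converges in norm along finite subsets of $G$, with
\[
(\xi a)(h)=\xi(h)\,\alpha_{h^{-1}}(a),\qquad \langle\xi,\eta\rangle=\sum_h\alpha_h(\langle\xi(h),\eta(h)\rangle),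
\]
\[
(\rho(a)\xi)(h)=\varphi(\alpha_{h^{-1}}(a))\,\xi(h),\qquad (v(g)\xi)(h)=\xi(g^{-1}h).
\]
The three identities of an equivariant representation follow from $\alpha_{(g^{-1}h)^{-1}}=\alpha_{h^{-1}}\alpha_g$ and the substitution $h\mapsto gh$. The regular representations are those of this form, up to unitary equivalence, which does not change coefficient functions. So a \emph{regular coefficient function} is a function of the form
\begin{equation}\label{eq:regular}
T(g,a)=\sum_{h\in G}\alpha_h\Big(\big\langle\xi(h),\varphi(\alpha_{h^{-1}}(a))\,\eta(g^{-1}h)\big\rangle\Big),\qquad \xi,\eta\in\ell^2(G,Y).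
\end{equation}
We write $A(\Sigma)\subset B(\Sigma)$ for the set of regular coefficient functions and $\|T\|_A$ for the infimum of $\|\xi\|\,\|\eta\|$ over regular realizations of $T\in A(\Sigma)$. The following question is posed in \cite{Ravnanger}.

\medskip
\noindent\textbf{Question.} \emph{Is $A(\Sigma)$ closed in $\big(B(\Sigma),\|\cdot\|_B\big)$ for every $C^*$-dynamical system $\Sigma$?}
\medskip

The simplest cases suggest that it is. Let $\lambda$ be the left regular representation of $G$ on $\ell^2(G)$, so $(\lambda(g)f)(h)=f(g^{-1}h)$. If $A=\mathbb C$, the regular representations are the multiples of $\lambda$, and $A(\Sigma)$ consists of the functions $g\mapsto\psi(\lambda(g))$ with $\psi$ a normal functional on the von Neumann algebra $\lambda(G)''$. This is the Fourier algebra $A(G)$, and it is closed in $B(G)$ for every group, amenable or not; the reason is the case $A=\mathbb C$ of the argument in Section~\ref{sec:findim}. If instead $G$ is finite and $A$ is arbitrary, then $A(\Sigma)=B(\Sigma)$ by Lemma~\ref{lem:fell} below. Thus neither a large group nor a large algebra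 causes trouble alone. Together they do. Write $\mathbb N=\{1,2,\dots\}$, let $\mathbb N\cup\{\infty\}$ be its one-point compactification, and let $\delta_{g,h}$ be the Kronecker symbol.

\begin{theorem}\label{thm:free}
Let $\Sigma$ be the trivial action of the free group $\mathbb F_2$ on $C(\mathbb N\cup\{\infty\})$. Then $A(\Sigma)$ is not closed in $B(\Sigma)$. Explicitly, let $|g|$ be the word length with respect to the two free generators, and let $(\gamma_l)_{l\in\mathbb N}$ be a sequence in $\mathbb F_2$ that takes every value infinitely often. Then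
\[
T(g,a)(l)=\tfrac12\big(a(2l)-a(2l+1)\big)\,(9/10)^{|g|}\,\delta_{g,\gamma_l}\quad(l\in\mathbb N),\qquad T(g,a)(\infty)=0,
\]
defines an element of $B(\Sigma)$ that is a $\|\cdot\|_B$-limit of regular coefficient functions and is not regular.
\end{theorem}

The property of $\mathbb F_2$ that matters is nonamenability.

\begin{theorem}\label{thm:amenable}
For a discrete group $G$ the following are equivalent:
\begin{enumerate}
\item[(i)] $G$ is amenable;
\item[(ii)] $A(\Sigma)$ is closed in $B(\Sigma)$ for every system $\Sigma=(A,G,\alpha)$, that is, for every unital $A$ and every action $\alpha$ of $G$;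
\item[(iii)] $A(\Sigma)$ is closed in $B(\Sigma)$ for the trivial action of $G$ on $C(\mathbb N\cup\{\infty\})$.
\end{enumerate}
If $G$ is amenable, then moreover $\|T\|_A=\|T\|_B$ for every system $\Sigma=(A,G,\alpha)$ and every $T\in A(\Sigma)$.
\end{theorem}

\begin{theorem}\label{thm:findim}
If $\dim A<\infty$, then $A(\Sigma)$ is closed in $B(\Sigma)$ for every discrete group $G$ and every action $\alpha$ of $G$ on $A$.
\end{theorem}

\begin{corollary}\label{cor:separable}
Let a discrete group $G$ act trivially on a separable unital commutative $C^*$-algebra $A$. Then $A(\Sigma)$ is closed in $B(\Sigma)$ if and only if $G$ is amenable or $\dim A<\infty$.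
\end{corollary}

The function in Theorem~\ref{thm:free} is realized in a field of Hilbert spaces over $\mathbb N\cup\{\infty\}$ in which $G$ acts on every single fiber by a multiple of $\lambda$. What fails to be regular is the way the fibers are glued together at $\infty$. A general realization only needs its coefficients to be continuous, and it may use a different group element $\gamma_l$ at each point $l$. A regular realization must, at the single point $\infty$, account for all group elements at once by one positive coefficient of $\lambda$, and on a nonamenable group positive coefficients of $\lambda$ have exponentially small averages along a random walk.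

Section~\ref{sec:norms} compares the two norms, and Section~\ref{sec:amenable} treats amenable groups. Section~\ref{sec:mechanism} isolates the mechanism just described and shows it in an example. Section~\ref{sec:construction} proves Theorems~\ref{thm:free} and~\ref{thm:amenable}, and Section~\ref{sec:findim} proves Theorem~\ref{thm:findim} and Corollary~\ref{cor:separable}.

\section{The two norms}\label{sec:norms}

We use three standard facts about a Hilbert $A$-module $X$. First, $\|\langle x,y\rangle\|\le\|x\|\,\|y\|$. Second, $\langle tx,tx\rangle\le\|t\|^2\langle x,x\rangle$ for $t\in\mathcal L(X)$. Third, the direct sum $\bigoplus_jX_j$ of a family of Hilbert $A$-modules, defined as the set of $(x_j)$ for which $\sum_j\langle x_j,x_j\rangle$ converges in norm, is a Hilbert $A$-module in which the finitely supported families are dense. The module $\ell^2(G,Y)$ is such a sum: it is $\bigoplus_{h\in G}Y^h$, where $Y^h$ is $Y$ with the right action $(y,a)\mapsto y\,\alpha_{h^{-1}}(a)$ and the inner product $\alpha_h(\langle\cdot,\cdot\rangle)$.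

\begin{lemma}\label{lem:banach}
The spaces $(B(\Sigma),\|\cdot\|_B)$ and $(A(\Sigma),\|\cdot\|_A)$ are Banach spaces under pointwise operations. Moreover $\|T(g,a)\|\le\|T\|_B\|a\|$ for $T\in B(\Sigma)$, and $\|T\|_B\le\|T\|_A$ for $T\in A(\Sigma)$.
\end{lemma}

\begin{proof}
Each $v(g)$ is isometric, since $\|v(g)y\|^2=\|\alpha_g(\langle y,y\rangle)\|=\|y\|^2$. Hence $\|T(g,a)\|\le\|x\|\,\|a\|\,\|y\|$ for every realization, which gives the first inequality. The second holds because $\|T\|_B$ is an infimum over a larger set. In particular both norms vanish only at $T=0$. Replacing $y$ by a scalar multiple gives homogeneity.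

Equivariant representations $(\rho_j,v_j)$ on $X_j$ have a direct sum, acting coordinatewise on $\bigoplus_jX_j$. A direct sum of regular representations is regular: both $\bigoplus_j\ell^2(G,Y_j)$ and $\ell^2(G,\bigoplus_jY_j)$ contain the finitely supported families $(y_{j,h})$, $y_{j,h}\in Y_j$, as a dense submodule, and on it the inner products and the maps $\rho(a)$, $v(g)$ of the two sides agree. So the next argument applies to both spaces; $\|\cdot\|$ is either norm, and realizations are of the corresponding kind.

Let $T_1,T_2,\dots$ be a finite or infinite sequence with $\sum_j\|T_j\|<\infty$, and let $\varepsilon>0$. Choose $x_j,y_j\in X_j$ realizing $T_j$ with $\|x_j\|\,\|y_j\|\le\|T_j\|+2^{-j}\varepsilon$. Replacing $(x_j,y_j)$ by $(tx_j,t^{-1}y_j)$ with $t>0$, or by $(0,0)$ if one of them vanishes, we may assume $\|x_j\|=\|y_j\|$. Then $\sum_j\langle x_j,x_j\rangle$ and $\sum_j\langle y_j,y_j\rangle$ converge absolutely, so $x=(x_j)$ and $y=(y_j)$ lie in $\bigoplus_jX_j$. They realize the pointwise sum $T=\sum_jT_j$, and $\|x\|\,\|y\|\le\sum_j\|T_j\|+\varepsilon$. Thus $\|\sum_jT_j\|\le\sum_j\|T_j\|$.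 With two terms this is the triangle inequality. Applied to tails it gives $\|T-\sum_{j\le n}T_j\|\le\sum_{j>n}\|T_j\|\to0$, so absolutely convergent series converge and the space is complete.
\end{proof}

The question now becomes a comparison of norms.

\begin{lemma}\label{lem:equivalent}
$A(\Sigma)$ is closed in $B(\Sigma)$ if and only if there is a constant $C$ with $\|T\|_A\le C\|T\|_B$ for all $T\in A(\Sigma)$.
\end{lemma}

\begin{proof}
If $C$ exists, the two norms are equivalent on $A(\Sigma)$, so $A(\Sigma)$ is complete in $\|\cdot\|_B$ and therefore closed. If $A(\Sigma)$ is closed, it is a Banach space in both norms, and the open mapping theorem applies to the contractive identity map from $(A(\Sigma),\|\cdot\|_A)$ to $(A(\Sigma),\|\cdot\|_B)$.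
\end{proof}

We need a supply of regular coefficient functions. For groups it comes from Fell's absorption principle: the tensor product of $\lambda$ with any unitary representation is a multiple of $\lambda$. At the level of coefficients the same holds here. For $\phi\colon G\to\mathbb C$ put $(\phi T)(g,a)=\phi(g)T(g,a)$. The \emph{support} of $T$ is the set of $g$ with $T(g,\cdot)\ne0$.

\begin{lemma}\label{lem:fell}
Let $T\in B(\Sigma)$.
\begin{enumerate}
\item[(a)] If $\phi(g)=\langle u,\lambda(g)w\rangle$ with $u,w\in\ell^2(G)$, then $\phi T\in A(\Sigma)$ and $\|\phi T\|_A\le\|u\|\,\|w\|\,\|T\|_B$.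
\item[(b)] If $\phi\in\ell^2(G)$, then $\phi T\in A(\Sigma)$ and $\|\phi T\|_A\le\|\phi\|_2\|T\|_B$.
\item[(c)] If $T$ is supported in a finite set $E$, then $T\in A(\Sigma)$ and $\|T\|_A\le|E|^{1/2}\|T\|_B$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Let $x,y\in X$ realize $T$ in $(\rho,v)$. Induce from $Y=X$ and $\varphi=\rho$, and put $\xi(h)=u(h)\,v(h)^{-1}x$ and $\eta(h)=w(h)\,v(h)^{-1}y$. Then $\alpha_h(\langle\xi(h),\xi(h)\rangle)=|u(h)|^2\langle x,x\rangle$, so $\xi\in\ell^2(G,X)$ with $\|\xi\|=\|u\|\,\|x\|$, and in the same way $\|\eta\|=\|w\|\,\|y\|$. The term of \eqref{eq:regular} with index $h$ equals $\overline{u(h)}\,w(g^{-1}h)$ times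
\[
\alpha_h\big(\langle v(h)^{-1}x,\rho(\alpha_{h^{-1}}(a))\,v(h)^{-1}v(g)y\rangle\big)
=\langle x,v(h)\rho(\alpha_{h^{-1}}(a))v(h)^{-1}v(g)y\rangle=T(g,a).
\]
Since $\sum_h\overline{u(h)}\,w(g^{-1}h)=\phi(g)$, the vectors $\xi,\eta$ realize $\phi T$. Take the infimum over $x,y$.

(b) Since $\lambda(g)\delta_e=\delta_g$, we have $\phi(g)=\langle\overline\phi,\lambda(g)\delta_e\rangle$. Part (c) is (b) with $\phi=1_E$.
\end{proof}

\begin{lemma}\label{lem:truncate}
The finitely supported elements of $B(\Sigma)$ are $\|\cdot\|_A$-dense in $A(\Sigma)$.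
\end{lemma}

\begin{proof}
Let $\xi,\eta\in\ell^2(G,Y)$ realize $T$. For finite $F\subset G$ let $T_F$ be realized by the truncations $1_F\xi$ and $1_F\eta$. A term of \eqref{eq:regular} for $T_F$ vanishes unless $h\in F$ and $g^{-1}h\in F$, so $T_F$ is supported in $FF^{-1}$. The difference $T-T_F$ is the sum of the coefficient functions of the pairs $(\xi-1_F\xi,\eta)$ and $(1_F\xi,\eta-1_F\eta)$. Hence $\|T-T_F\|_A\le\|\xi-1_F\xi\|\,\|\eta\|+\|\xi\|\,\|\eta-1_F\eta\|\to0$ as $F$ increases to $G$.
\end{proof}

By Lemmas~\ref{lem:fell}(c) and~\ref{lem:truncate}, the closure of $A(\Sigma)$ in $B(\Sigma)$ is the closure of the finitely supported elements, and everything depends on whether the factor $|E|^{1/2}$ can be replaced by a constant independent of $E$.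

\section{Amenable groups}\label{sec:amenable}

We use amenability through one textbook characterization: a discrete group $G$ is amenable if and only if there is a net of unit vectors $f_i\in\ell^2(G)$ with $\|\lambda(g)f_i-f_i\|\to0$ for every $g\in G$. For such a net the functions $\phi_i(g)=\langle f_i,\lambda(g)f_i\rangle$ tend to $1$ pointwise. They improve on the choice $\phi=1_E$ in Lemma~\ref{lem:fell}: they are nearly $1$ on $E$, and multiplying by them costs a factor $1$ instead of $|E|^{1/2}$.

\begin{proposition}\label{prop:amenable}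
If $G$ is amenable, then $\|T\|_A=\|T\|_B$ for all $T\in A(\Sigma)$, and $A(\Sigma)$ is closed in $B(\Sigma)$.
\end{proposition}

\begin{proof}
First let $T\in B(\Sigma)$ be supported in a finite set $E$. Then $T=\phi_iT+(1-\phi_i)1_E\,T$, and parts (a) and (b) of Lemma~\ref{lem:fell} give
\[
\|T\|_A\le\|T\|_B+\Big(\sum_{g\in E}|1-\phi_i(g)|^2\Big)^{1/2}\|T\|_B .
\]
The finite sum tends to $0$, so $\|T\|_A\le\|T\|_B$, and the two norms of $T$ agree. Both norms are continuous with respect to $\|\cdot\|_A$, because $\|\cdot\|_B\le\|\cdot\|_A$. By Lemma~\ref{lem:truncate} they agree on all of $A(\Sigma)$, and Lemma~\ref{lem:equivalent} applies with $C=1$.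
\end{proof}

\section{Trivial actions on $C(\Omega)$: where the norms separate}\label{sec:mechanism}

In this section and the next, $\Omega$ is a compact Hausdorff space, $A=C(\Omega)$, and $G$ acts trivially. Then $v(g)$ is $A$-linear, preserves inner products, and commutes with $\rho(a)$. The left action $\rho(a)$ need not be the right multiplication by $a$, so the value of $T(g,a)$ at $\omega$ may depend on values of $a$ away from $\omega$. For fixed $g$ and $\omega$, the map $a\mapsto T(g,a)(\omega)$ is a bounded functional on $C(\Omega)$. Let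
\[
n_T(g,\omega)=\sup\{|T(g,a)(\omega)|:\|a\|\le1\}\le\|T\|_B
\]
be its norm. The functional depends on $\omega$ continuously only in the weak* sense, so $n_T(g,\cdot)$ can drop in the limit. We need an upper bound for $\|\cdot\|_B$ that allows such drops and a lower bound for $\|\cdot\|_A$ that charges for them.

\begin{lemma}[Fields]\label{lem:fields}
For each $\omega\in\Omega$ let $H_\omega$ be a Hilbert space with a unital $*$-representation $\rho_\omega$ of $A$, a unitary representation $\pi_\omega$ of $G$ commuting with $\rho_\omega$, and vectors $x_\omega,y_\omega$. Suppose that for all $a\in A$ and $g\in G$ the three functions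
\[
\langle x_\omega,\rho_\omega(a)\pi_\omega(g)x_\omega\rangle,\qquad\langle y_\omega,\rho_\omega(a)\pi_\omega(g)y_\omega\rangle,\qquad\langle x_\omega,\rho_\omega(a)\pi_\omega(g)y_\omega\rangle
\]
of $\omega$ are continuous. Then $T(g,a)(\omega)=\langle x_\omega,\rho_\omega(a)\pi_\omega(g)y_\omega\rangle$ defines an element of $B(\Sigma)$ with $\|T\|_B\le\sup_\omega\|x_\omega\|\cdot\sup_\omega\|y_\omega\|$.
\end{lemma}

\begin{proof}
The fourth combination is continuous as well, because $\langle y_\omega,\rho_\omega(a)\pi_\omega(g)x_\omega\rangle$ is the complex conjugate of $\langle x_\omega,\rho_\omega(a^*)\pi_\omega(g^{-1})y_\omega\rangle$. Taking $a=1$ and $g=e$ shows that $\|x_\omega\|$ and $\|y_\omega\|$ are continuous, hence bounded. In the Banach space of bounded sections $(z_\omega)_{\omega\in\Omega}$, $z_\omega\in H_\omega$, with the supremum norm, let $X$ be the closed linear span of the sections $\omega\mapsto p(\omega)\rho_\omega(a)\pi_\omega(g)z_\omega$ with $p\in C(\Omega)$, $a\in A$, $g\in G$ and $z\in\{x,y\}$. The pointwise inner product of two such generators is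
\[
\overline{p(\omega)}\,p'(\omega)\,\langle z_\omega,\rho_\omega(a^*a')\pi_\omega(g^{-1}g')z'_\omega\rangle ,
\]
which is continuous. Passing to linear combinations and uniform limits, we see that the pointwise inner product on $X$ takes values in $C(\Omega)$. With pointwise multiplication as right action, $X$ is a Hilbert $C(\Omega)$-module, and its norm is the supremum norm. The pointwise operators $\rho(a)=(\rho_\omega(a))_\omega$ and $v(g)=(\pi_\omega(g))_\omega$ are bounded and send generators to generators, so they preserve $X$. The map $\rho(a)$ has adjoint $\rho(a^*)$, the map $v(g)$ has inverse $v(g^{-1})$, and the three identities of an equivariant representation hold at each point. The sections $x,y\in X$ realize $T$.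
\end{proof}

For a finitely supported probability measure $\mu$ on $G$ put $\lambda(\mu)=\sum_g\mu(g)\lambda(g)$. Then $\|\lambda(\mu)\|\le1$, and $\lambda(\mu^{*m})=\lambda(\mu)^m$ for the convolution powers, defined by $(\mu*\nu)(g)=\sum_h\mu(h)\nu(h^{-1}g)$.

\begin{lemma}[Domination]\label{lem:domination}
Let $T\in A(\Sigma)$, $\omega_0\in\Omega$ and $c\colon G\to[0,\infty)$. Suppose that for every $g$ with $c(g)>0$ there is a sequence of points $\omega$ converging to $\omega_0$ along which $n_T(g,\omega)\ge c(g)$.
\begin{enumerate}
\item[(a)] If $\xi,\eta\in\ell^2(G,Y)$ realize $T$, there are $f,k\in\ell^2(G)$ with $f,k\ge0$, $\|f\|\le\|\xi\|$, $\|k\|\le\|\eta\|$ and $c(g)\le\langle f,\lambda(g)k\rangle$ for all $g\in G$.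
\item[(b)] For every finitely supported probability measure $\mu$ on $G$,
\[
\sum_g\mu(g)c(g)\le\|\lambda(\mu)\|\,\|T\|_A .
\]
\end{enumerate}
\end{lemma}

\begin{proof}
(a) For the trivial action \eqref{eq:regular} reads $T(g,a)=\sum_h\langle\xi(h),\varphi(a)\eta(g^{-1}h)\rangle$. Put
\[
f_\omega(h)=\langle\xi(h),\xi(h)\rangle(\omega)^{1/2},\qquad k_\omega(h)=\langle\eta(h),\eta(h)\rangle(\omega)^{1/2}.
\]
Then $\|f_\omega\|^2=\langle\xi,\xi\rangle(\omega)\le\|\xi\|^2$ and $\|k_\omega\|^2=\langle\eta,\eta\rangle(\omega)\le\|\eta\|^2$. The form $\langle\cdot,\cdot\rangle(\omega)$ is a scalar semi-inner product on $Y$. The Cauchy--Schwarz inequality for it, together with $\langle\varphi(a)y,\varphi(a)y\rangle\le\|a\|^2\langle y,y\rangle$, bounds the term with index $h$ at $\omega$ by $\|a\|f_\omega(h)k_\omega(g^{-1}h)$. Summing over $h$ and taking the supremum over $\|a\|\le1$,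
\begin{equation}\label{eq:majorant}
n_T(g,\omega)\le\sum_hf_\omega(h)k_\omega(g^{-1}h)=\langle f_\omega,\lambda(g)k_\omega\rangle .
\end{equation}
The right side is continuous in $\omega$. Indeed, each term is continuous, and for finite $F\subset G$
\[
\sum_{h\notin F}f_\omega(h)k_\omega(g^{-1}h)\le\Big(\sum_{h\notin F}f_\omega(h)^2\Big)^{1/2}\|\eta\|\le\Big\|\langle\xi,\xi\rangle-\sum_{h\in F}\langle\xi(h),\xi(h)\rangle\Big\|^{1/2}\|\eta\| ,
\]
which tends to $0$ uniformly in $\omega$ because the series defining $\langle\xi,\xi\rangle$ converges in the norm of $C(\Omega)$. Let $f=f_{\omega_0}$ and $k=k_{\omega_0}$; they do not depend on $g$. If $c(g)>0$, then $c(g)\le\langle f_\omega,\lambda(g)k_\omega\rangle$ along the sequence given for $g$, and in the limit $c(g)\le\langle f,\lambda(g)k\rangle$. If $c(g)=0$ the inequality holds because $f,k\ge0$.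

(b) Averaging (a) against $\mu$ gives $\sum_g\mu(g)c(g)\le\langle f,\lambda(\mu)k\rangle\le\|\lambda(\mu)\|\,\|\xi\|\,\|\eta\|$. Take the infimum over regular realizations.
\end{proof}

Regularity enters through the coordinates $\xi(h),\eta(h)$: they are elements of a Hilbert module, so their pointwise norms are continuous, and the majorant in \eqref{eq:majorant} cannot drop at $\omega_0$ even when $n_T(g,\cdot)$ does. Lemma~\ref{lem:domination}(b) is useful when $\|\lambda(\mu)\|<1$. For the free group this is seen directly.

\begin{lemma}\label{lem:kesten}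
Let $S=\{s_1^{\pm1},s_2^{\pm1}\}$, where $s_1,s_2$ freely generate $\mathbb F_2$, and let $\mu$ be the uniform probability measure on $S$. Then $\|\lambda(\mu)\|\le\sqrt3/2$.
\end{lemma}

By Kesten \cite{Kesten} the norm equals $\sqrt3/2$. We need only the upper bound.

\begin{proof}
The operator $\lambda(\mu)$ has the symmetric kernel $p(h,h')=\mu(hh'^{-1})$. Let $w(h)=3^{-|h|/2}$. If $h\ne e$, exactly one $s\in S$ shortens $h$ under $h\mapsto s^{-1}h$ and three lengthen it, so $\sum_{h'}p(h,h')w(h')=\frac14(\sqrt3+3/\sqrt3)\,w(h)=\frac{\sqrt3}2w(h)$. For $h=e$ the sum is $1/\sqrt3\le\frac{\sqrt3}2w(e)$. For $f,k\in\ell^2(G)$ the Cauchy--Schwarz inequality and the symmetry of $p$ give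
\[
|\langle f,\lambda(\mu)k\rangle|^2\le\sum_{h,h'}p(h,h')|f(h)|^2\frac{w(h')}{w(h)}\cdot\sum_{h,h'}p(h,h')|k(h')|^2\frac{w(h)}{w(h')}\le\tfrac34\|f\|^2\|k\|^2.\qedhere
\]
\end{proof}

To exploit the two lemmas we want functionals on $C(\Omega)$ of norm $1$ that tend to $0$ in the weak* sense. Point evaluations do not qualify: if $T(g,a)(\omega)=a(\omega)\phi_\omega(g)$, then $n_T(g,\omega)=|T(g,1)(\omega)|$ is continuous. Half the difference of the evaluations at two distinct points that approach the same limit does qualify.

\begin{example}\label{ex:basic}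
Let $\Omega=\mathbb N\cup\{\infty\}$. Let $F\subset G$ be finite and nonempty, and let $(\gamma_l)$ run cyclically through $F$. Let $\varepsilon_\pm=(1,\pm1)/\sqrt2\in\mathbb C^2$. At every point take the Hilbert space $\ell^2(G)\otimes\mathbb C^2$ with $G$ acting by $\lambda\otimes1$, and put
\[
\rho_l(a)=1\otimes\operatorname{diag}\big(a(2l),a(2l+1)\big),\qquad x_l=\delta_e\otimes\varepsilon_+,\qquad y_l=\delta_{\gamma_l^{-1}}\otimes\varepsilon_-\qquad(l\in\mathbb N),
\]
\[
\rho_\infty(a)=a(\infty)1,\qquad x_\infty=\delta_e\otimes\varepsilon_+,\qquad y_\infty=\delta_e\otimes\varepsilon_- .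
\]
The coefficients of the pairs $(x,x)$ and $(y,y)$ both equal $\delta_{g,e}\frac12(a(2l)+a(2l+1))$ at $l$ and $\delta_{g,e}\,a(\infty)$ at $\infty$. They are continuous, and they do not see $\gamma_l$. Since $\lambda(g)\delta_{\gamma_l^{-1}}=\delta_e$ exactly when $g=\gamma_l$, the coefficient of the pair $(x,y)$ is
\[
T_F(g,a)(l)=\tfrac12\big(a(2l)-a(2l+1)\big)\,\delta_{g,\gamma_l},\qquad T_F(g,a)(\infty)=0,
\]
and it is continuous because $a(2l)-a(2l+1)\to0$. Lemma~\ref{lem:fields} gives $\|T_F\|_B\le1$, although the vectors $\delta_{\gamma_l^{-1}}$ do not converge when $|F|>1$. Testing on the function $a$ equal to $1$ at $2l$, to $-1$ at $2l+1$ and to $0$ elsewhere gives $n_{T_F}(\gamma_l,l)=1$. Hence $\|T_F\|_B=1$. The function $T_F$ is supported in $F$, so it is regular. Each $g\in F$ equals $\gamma_l$ for infinitely many $l$, so Lemma~\ref{lem:domination}(b) applies with $\omega_0=\infty$ and $c=1_F$, and gives $1\le\|\lambda(\nu)\|\,\|T_F\|_A$ for every probability measure $\nu$ supported in $F$.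

For $G=\mathbb F_2$, $F=S$ and $\nu=\mu$ as in Lemma~\ref{lem:kesten}, we obtain
\[
\|T_S\|_B=1<\frac2{\sqrt3}\le\|T_S\|_A\le2,
\]
the last bound by Lemma~\ref{lem:fell}(c). For $F=\operatorname{supp}\mu^{*m}$ and $\nu=\mu^{*m}$ we obtain $\|T_F\|_B=1$ and $\|T_F\|_A\ge(2/\sqrt3)^m$. So the two norms are not equivalent, and Lemma~\ref{lem:equivalent} already answers the question in the negative.
\end{example}

\section{A limit of regular coefficient functions that is not regular}\label{sec:construction}

The open mapping theorem produces no explicit function. To obtain one, we let $(\gamma_l)$ run through an infinite set and attach decaying weights. We also replace $\mathbb N\cup\{\infty\}$ by any compact Hausdorff space $\Omega$ that contains distinct points $\omega_1,\omega_2,\dots$ converging to a point $\omega_\infty\notin\{\omega_l\}$; we call this a \emph{nontrivial convergent sequence}. The group $G$ is arbitrary for now.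

\subsection*{Bump functions} The points $\omega_l$ need not be isolated, so we spread the data at $\omega_l$ over a neighborhood. There are $b_l\in C(\Omega)$ with $0\le b_l\le1$ and $b_l(\omega_l)=1$ that vanish outside pairwise disjoint open sets $U_l$ with $\omega_\infty\notin U_l$. For $\Omega=\mathbb N\cup\{\infty\}$, $\omega_l=l$ and $\omega_\infty=\infty$, take $b_l=1_{\{l\}}$. In general, the set $K_l=\{\omega_n:n\ne l\}\cup\{\omega_\infty\}$ is compact and does not contain $\omega_l$, so there is an open $V_l\ni\omega_l$ whose closure is disjoint from $K_l$. The sets $U_l=V_l\setminus\bigcup_{j<l}\overline{V_j}$ are open and pairwise disjoint, they miss $\omega_\infty$, and $\omega_l\in U_l$ because $\omega_l\in K_j$ for $j\ne l$. Urysohn's lemma gives $b_l$. At each point at most one $b_l$ is nonzero. Hence, if $t_l\to0$ are scalars, then $\|\sum_{l>n}t_lb_l\|\le\sup_{l>n}|t_l|$, and $\sum_lt_lb_l$ converges uniformly to an element of $C(\Omega)$.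

\subsection*{The functions $T_c$} For $a\in C(\Omega)$ put
\[
m_l(a)=\tfrac12\big(a(\omega_{2l})+a(\omega_{2l+1})\big),\qquad d_l(a)=\tfrac12\big(a(\omega_{2l})-a(\omega_{2l+1})\big).
\]
Then $m_l(a)\to a(\omega_\infty)$ and $d_l(a)\to0$. The functional $d_l$ has norm $1$: by Tietze's theorem there is a real $a$ with $\|a\|\le1$, $a(\omega_{2l})=1$ and $a(\omega_{2l+1})=-1$. Let $\Gamma\subset G$ be countable and nonempty, and let $(\gamma_l)_{l\in\mathbb N}$ be a sequence in $\Gamma$ that takes every value in $\Gamma$ infinitely often. For bounded $c\colon\Gamma\to\mathbb R$ define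
\[
T_c(g,a)=\sum_{l\ge1}\delta_{g,\gamma_l}\,c(\gamma_l)\,d_l(a)\,b_l\in C(\Omega).
\]
The map $c\mapsto T_c$ is real-linear, and $T_c$ is supported in $\{g\in\Gamma:c(g)\ne0\}$. Since $b_l(\omega_l)=1$ and $b_j(\omega_l)=0$ for $j\ne l$,
\begin{equation}\label{eq:nT}
n_{T_c}(\gamma_l,\omega_l)=|c(\gamma_l)|\qquad(l\in\mathbb N).
\end{equation}

\begin{lemma}\label{lem:Bnorm}
$T_c\in B(\Sigma)$ and $\|T_c\|_B=\sup_\Gamma|c|$.
\end{lemma}

Two changes to Example~\ref{ex:basic} are needed. Multiplying $y_l$ by $c(\gamma_l)$ gives the right mixed coefficient but destroys the continuity of the coefficient of $(y,y)$, since $c(\gamma_l)^2$ need not converge. We restore the lost mass $1-c(\gamma_l)^2$ in a second summand, orthogonal to everything generated by $x$. And as $b_l$ decreases from $1$ to $0$ inside $U_l$, the data must pass continuously to those at $\omega_\infty$; a third coordinate, on which $a$ acts by $a(\omega_\infty)$, carries the mass $1-b_l$.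

\begin{proof}
By linearity assume $|c|\le1$; we show $\|T_c\|_B\le1$. Scaling then gives $\|T_c\|_B\le\sup|c|$, and \eqref{eq:nT} with $n_{T_c}\le\|T_c\|_B$ gives the reverse inequality.

Let $\varepsilon_\pm=(1,\pm1,0)/\sqrt2$ and $\varepsilon_0=(0,0,1)$ in $\mathbb C^3$. For all $\omega$ let $H_\omega=\ell^2(G)\otimes(\mathbb C^3\oplus\mathbb C^3)$ and $\pi_\omega=\lambda\otimes1$.

Suppose $b=b_l(\omega)>0$ for some $l$, which is then unique. Write $\kappa=c(\gamma_l)$, $\kappa'=\sqrt{1-\kappa^2}$ and $\Delta=\operatorname{diag}(a(\omega_{2l}),a(\omega_{2l+1}),a(\omega_\infty))$, and put $\rho_\omega(a)=1\otimes(\Delta\oplus\Delta)$,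
\[
x_\omega=\delta_e\otimes\big(\sqrt b\,\varepsilon_++\sqrt{1-b}\,\varepsilon_0,\ 0\big),\qquad
y_\omega=\delta_{\gamma_l^{-1}}\otimes\big(\kappa\sqrt b\,\varepsilon_-,\ \kappa'\sqrt b\,\varepsilon_++\sqrt{1-b}\,\varepsilon_0\big).
\]
We have $\langle\varepsilon_\pm,\Delta\varepsilon_\pm\rangle=m_l(a)$, $\langle\varepsilon_+,\Delta\varepsilon_-\rangle=d_l(a)$, $\langle\varepsilon_0,\Delta\varepsilon_0\rangle=a(\omega_\infty)$, and $\langle\varepsilon_0,\Delta\varepsilon_\pm\rangle=\langle\varepsilon_\pm,\Delta\varepsilon_0\rangle=0$. Therefore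
\begin{align*}
\langle x_\omega,\rho_\omega(a)\pi_\omega(g)x_\omega\rangle&=\delta_{g,e}\big[b\,m_l(a)+(1-b)a(\omega_\infty)\big],\\
\langle y_\omega,\rho_\omega(a)\pi_\omega(g)y_\omega\rangle&=\delta_{g,e}\big[\kappa^2b\,m_l(a)+\kappa'^2b\,m_l(a)+(1-b)a(\omega_\infty)\big],\\
\langle x_\omega,\rho_\omega(a)\pi_\omega(g)y_\omega\rangle&=\delta_{g,\gamma_l}\,\kappa\,b\,d_l(a),
\end{align*}
and the first two lines agree because $\kappa^2+\kappa'^2=1$.

If $b_l(\omega)=0$ for all $l$, put $\rho_\omega(a)=a(\omega_\infty)1$, $x_\omega=\delta_e\otimes(\varepsilon_0,0)$ and $y_\omega=\delta_e\otimes(0,\varepsilon_0)$. The three coefficients are then $\delta_{g,e}\,a(\omega_\infty)$, $\delta_{g,e}\,a(\omega_\infty)$ and $0$.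

In both cases the third coefficient is $T_c(g,a)(\omega)$, and the first two equal
\[
\delta_{g,e}\Big[a(\omega_\infty)+\sum_l\big(m_l(a)-a(\omega_\infty)\big)b_l(\omega)\Big],
\]
which is continuous in $\omega$ because $m_l(a)-a(\omega_\infty)\to0$. For $a=1$ and $g=e$ it equals $1$, so $\|x_\omega\|=\|y_\omega\|=1$. Lemma~\ref{lem:fields} applies.
\end{proof}

Thus $c\mapsto T_c$ embeds the bounded real functions on $\Gamma$ isometrically into $B(\Sigma)$. Let $c_0(\Gamma)$ be the set of those $c$ for which $\{|c|\ge t\}$ is finite for every $t>0$. It remains to choose $c$ that decays, so that $T_c$ is approximated by finitely supported functions, but decays more slowly than the powers of $\|\lambda(\mu)\|$ allow.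

\begin{proposition}\label{prop:main}
Let $\mu$ be a finitely supported probability measure on $G$ and let $\|\lambda(\mu)\|<r<1$. Suppose that $\Gamma\supset\operatorname{supp}\mu^{*m}$ for all $m\ge1$, and that $c\in c_0(\Gamma)$ satisfies $c\ge r^m$ on $\operatorname{supp}\mu^{*m}$ for all $m\ge1$. Then $T_c$ lies in the closure of $A(\Sigma)$ in $B(\Sigma)$, and $T_c\notin A(\Sigma)$. The hypotheses hold for $\Gamma=\bigcup_{m\ge1}\operatorname{supp}\mu^{*m}$ and $c(g)=r^{|g|_\mu}$, where $|g|_\mu=\min\{m\ge1:g\in\operatorname{supp}\mu^{*m}\}$.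
\end{proposition}

\begin{proof}
For finite $F\subset\Gamma$ the function $T_{c1_F}$ has finite support, so it is regular by Lemma~\ref{lem:fell}(c). By Lemma~\ref{lem:Bnorm}, $\|T_c-T_{c1_F}\|_B=\|T_{c1_{\Gamma\setminus F}}\|_B=\sup_{\Gamma\setminus F}|c|$, which tends to $0$ as $F$ increases to $\Gamma$. So $T_c$ is in the closure.

Suppose $T_c$ is regular. For $g\in\Gamma$ the points $\omega_l$ with $\gamma_l=g$ form an infinite subsequence, which converges to $\omega_\infty$, and $n_{T_c}(g,\omega_l)=|c(g)|$ along it by \eqref{eq:nT}. So Lemma~\ref{lem:domination}(b) applies at $\omega_\infty$ to $|c|$, extended by $0$ to $G$, and to the measure $\mu^{*m}$: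
\[
r^m\le\sum_g\mu^{*m}(g)|c(g)|\le\|\lambda(\mu)^m\|\,\|T_c\|_A\le\|\lambda(\mu)\|^m\|T_c\|_A\qquad(m\ge1).
\]
Dividing by $r^m$ and letting $m\to\infty$ gives $1\le0$, a contradiction.

For the last sentence, each $\operatorname{supp}\mu^{*m}$ is finite and nonempty. Hence $\Gamma$ is countable and nonempty, the sets $\{|g|_\mu\le m\}$ are finite, so that $c\in c_0(\Gamma)$, and $|g|_\mu\le m$ on $\operatorname{supp}\mu^{*m}$, so that $c\ge r^m$ there.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:free}]
Take $\Omega=\mathbb N\cup\{\infty\}$, $\omega_l=l$, $b_l=1_{\{l\}}$, $\Gamma=\mathbb F_2$ and $c(g)=r^{|g|}$ with $r=9/10$. Then $T_c$ is the function $T$ in the theorem. For $\mu$ as in Lemma~\ref{lem:kesten} we have $\|\lambda(\mu)\|\le\sqrt3/2<9/10$, since $3/4<81/100$. Balls in $\mathbb F_2$ are finite, so $c\in c_0(\Gamma)$. An element of $\operatorname{supp}\mu^{*m}$ is a product of $m$ elements of $S$, so it has $|g|\le m$ and $c(g)\ge r^m$. Proposition~\ref{prop:main} applies.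
\end{proof}

For a general nonamenable group we need a measure $\mu$ to start from.

\begin{lemma}[Kesten \cite{Kesten}, Day \cite{Day}]\label{lem:gap}
If $G$ is not amenable, there is a finitely supported probability measure $\mu$ on $G$ with $\|\lambda(\mu)\|<1$.
\end{lemma}

\begin{proof}
Suppose $\|\lambda(\mu)\|=1$ for all such $\mu$. Let $E\ni e$ be finite with $n$ elements, let $\mu$ be uniform on $E$, and let $t>0$. Choose a unit vector $f$ with $\|\lambda(\mu)f\|^2>1-t/(2n^2)$. For unit vectors $z_1,\dots,z_n$ of a Hilbert space, expanding the squares gives $\sum_{i,j}\|z_i-z_j\|^2=2n^2\big(1-\|\frac1n\sum_iz_i\|^2\big)$. For the vectors $\lambda(g)f$, $g\in E$, the right side is less than $t$, so $\|\lambda(g)f-f\|^2<t$ for all $g\in E$. These vectors $f$, indexed by the pairs $(E,t)$, form a net as in the characterization of amenability recalled in Section~\ref{sec:amenable}.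
\end{proof}

Lemma~\ref{lem:gap} and Proposition~\ref{prop:main} together give the following.

\begin{proposition}\label{prop:nonclosed}
Let $G$ be a nonamenable discrete group acting trivially on $C(\Omega)$, where the compact Hausdorff space $\Omega$ contains a nontrivial convergent sequence. Then $A(\Sigma)$ is not closed in $B(\Sigma)$.
\end{proposition}

\begin{proof}[Proof of Theorem~\ref{thm:amenable}]
Proposition~\ref{prop:amenable} gives (i)$\Rightarrow$(ii) and the equality of norms. Statement (iii) is a special case of (ii). If (i) fails, then (iii) fails by Proposition~\ref{prop:nonclosed} with $\Omega=\mathbb N\cup\{\infty\}$.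
\end{proof}

\begin{remark}[The hypotheses of the construction]\label{rem:hypotheses}
(a) \emph{Decay of $c$.} An element $T$ of the closure of $A(\Sigma)$ is a limit of finitely supported elements, and $n_{T-T'}\le\|T-T'\|_B$, so $\sup_\omega n_T(g,\omega)\to0$ as $g\to\infty$. By \eqref{eq:nT}, $T_c$ is in the closure only if $c\in c_0(\Gamma)$.

(b) \emph{Repetition.} That $(\gamma_l)$ takes each value infinitely often is what carries the lower bound \eqref{eq:nT} to $\omega_\infty$, and it cannot be dropped. Let $\Omega=\mathbb N\cup\{\infty\}$, let $(\gamma_l)$ be injective, and let $c(\gamma_l)\to0$. Take $Y=C(\Omega,\mathbb C^2)$ with $\varphi(a)$ acting by $\operatorname{diag}(a(2l),a(2l+1))$ at $l$ and by $a(\infty)$ at $\infty$. With $\varepsilon_\pm$ as in Example~\ref{ex:basic}, let $\xi(e)$ be the constant function $\varepsilon_+$, let $\eta(\gamma_l^{-1})=c(\gamma_l)1_{\{l\}}\varepsilon_-$, and let all other coordinates be $0$. The series $\sum_h\langle\eta(h),\eta(h)\rangle=\sum_lc(\gamma_l)^21_{\{l\}}$ converges uniformly, and $\langle\xi(e),\varphi(a)\eta(g^{-1})\rangle=T_c(g,a)$.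 So $T_c$ is regular, for every group $G$. With infinite repetition the same recipe gives $\eta(g^{-1})=c(g)1_{\{l:\gamma_l=g\}}\varepsilon_-$, which is not continuous at $\infty$ as soon as $c(g)\ne0$ and $|\Gamma|>1$.

(c) \emph{Nonamenability} is used only through $\|\lambda(\mu)\|<1$. If $G$ is amenable, then $T_c$ is regular for every $c\in c_0(\Gamma)$, by the first paragraph of the proof of Proposition~\ref{prop:main} and by Proposition~\ref{prop:amenable}.
\end{remark}

\section{Finite-dimensional algebras}\label{sec:findim}

Let $\dim A<\infty$, and let $G$ and $\alpha$ be arbitrary. Without amenability there is no approximation argument as in Section~\ref{sec:amenable}. Instead we follow the case $A=\mathbb C$: coefficient functions are functionals on a $C^*$-algebra, the regular ones are those that are normal for one fixed representation, and these form a norm-closed set. A trace on $A$ turns Hilbert modules into Hilbert spaces. To retain the $A$-valued inner product we must remember the right action as well as the left one, and this is why $A\otimes A^{\mathrm{op}}$ appears.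

\subsection*{The trace} Write $A\cong\bigoplus_iM_{n_i}$ and let $\tau$ be the sum of the matrix traces, so that $\tau(p)=1$ for every minimal projection $p$. Minimal projections span $A$ and are permuted by automorphisms, so $\tau\circ\alpha_g=\tau$. A positive $b$ is a sum $\sum_jt_jp_j$ over orthogonal minimal projections with $t_j\ge0$, so
\begin{equation}\label{eq:trace}
\|b\|\le\tau(b)\le\tau(1)\|b\|\qquad(b\ge0).
\end{equation}
If $\tau(cb)=0$ for all $b$, then $\tau(cc^*)=0$ and $c=0$. Since $A$ is finite-dimensional, every linear functional on $A$ is therefore $b\mapsto\tau(cb)$ for a unique $c\in A$.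

\subsection*{Crossed products} Let $D=A\otimes A^{\mathrm{op}}$, where $A^{\mathrm{op}}$ is $A$ with the reversed product, and let $\beta_g=\alpha_g\otimes\alpha_g$. A unital $*$-representation of $D$ on a Hilbert space is a pair of commuting unital $*$-preserving linear maps $\rho$ and $R$ on $A$ with $\rho(aa')=\rho(a)\rho(a')$ and $R(b'b)=R(b)R(b')$. A \emph{covariant representation} of $(D,G,\beta)$ on a Hilbert space is a pair $(\pi,v)$ of a unital $*$-representation of $D$ and a unitary representation of $G$ with $v(g)\pi(d)v(g)^*=\pi(\beta_g(d))$. The full crossed product $D\rtimes G$ is a $C^*$-algebra that contains $D$ and unitaries $u_g$, in which the finite sums $\sum_gd_gu_g$ are dense, and such that every covariant representation gives a $*$-representation $\pi\times v$ with $(\pi\times v)(du_g)=\pi(d)v(g)$. A unital representation $\sigma$ of $D$ on a Hilbert space $L$ induces the covariant representation on the Hilbert space $\ell^2(G,L)$ given by $(\pi(d)\xi)(h)=\sigma(\beta_{h^{-1}}(d))\xi(h)$ and $(v(g)\xi)(h)=\xi(g^{-1}h)$; we write $\operatorname{Ind}\sigma$ for the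 corresponding representation of $D\rtimes G$. The formulas show that if $\sigma$ is a subrepresentation of $\sigma'$, then $\operatorname{Ind}\sigma$ is a subrepresentation of $\operatorname{Ind}\sigma'$, and that $\operatorname{Ind}(\sigma\otimes1_{\ell^2(I)})=(\operatorname{Ind}\sigma)\otimes1_{\ell^2(I)}$ for any set $I$.

\subsection*{From modules to Hilbert spaces} Let $X$ be a Hilbert $A$-module with a unital $*$-homomorphism $\rho\colon A\to\mathcal L(X)$. Put $(x|y)=\tau(\langle x,y\rangle)$. By \eqref{eq:trace}, $\|x\|^2\le(x|x)\le\tau(1)\|x\|^2$, so $X$ is a Hilbert space with an equivalent norm. Let $R(b)x=xb$. Then $R(b)R(b')=R(b'b)$, and the trace property gives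
\[
(x|R(b)y)=\tau(\langle x,y\rangle b)=\tau(b\langle x,y\rangle)=\tau(\langle xb^*,y\rangle)=(R(b^*)x|y).
\]
The maps $\rho(a)$ are $A$-linear, so they commute with $R$, and $(x|\rho(a)y)=(\rho(a^*)x|y)$. Thus $\pi(a\otimes b)=\rho(a)R(b)$ is a unital $*$-representation of $D$. If $(\rho,v)$ is equivariant, then $v(g)$ is unitary for $(\cdot|\cdot)$ because $\tau\circ\alpha_g=\tau$, and $v(g)R(b)=R(\alpha_g(b))v(g)$ is the first identity in the definition of equivariance. So $(\pi,v)$ is covariant.

\begin{lemma}\label{lem:Phi}
For $T\in B(\Sigma)$ there is a unique bounded functional $\Phi_T$ on $D\rtimes G$ with $\Phi_T\big((a\otimes b)u_g\big)=\tau(T(g,a)b)$. If $x,y$ realize $T$ in $(\rho,v)$, then $\Phi_T(z)=(x|(\pi\times v)(z)y)$. The map $T\mapsto\Phi_T$ is linear and injective, and $\|\Phi_T\|\le\tau(1)\|T\|_B$.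
\end{lemma}

\begin{proof}
We have $(x|\rho(a)R(b)v(g)y)=\tau(\langle x,\rho(a)v(g)y\rangle b)=\tau(T(g,a)b)$. So the vector functional has the required values, and its norm is at most $(x|x)^{1/2}(y|y)^{1/2}\le\tau(1)\|x\|\,\|y\|$. The elements $(a\otimes b)u_g$ span a dense subspace, which gives uniqueness and linearity. If $\Phi_T=0$, then $\tau(T(g,a)b)=0$ for all $b$, so $T=0$.
\end{proof}

Fix a faithful unital representation $\sigma$ of $D$ on a Hilbert space $K$. Let $\Lambda=\operatorname{Ind}\sigma$ and $N=\Lambda(D\rtimes G)''$. Recall that the normal functionals on a von Neumann algebra $N$ acting on a Hilbert space $H$ are those of the form $\psi(n)=\sum_{i\in\mathbb N}(\xi_i|n\eta_i)$ with $\sum_i\|\xi_i\|^2$ and $\sum_i\|\eta_i\|^2$ finite, that is, the vector functionals of $n\mapsto n\otimes1$ on $H\otimes\ell^2(\mathbb N)$. They form a norm-closed subspace $N_*$ of $N^*$.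

\begin{lemma}\label{lem:normal}
An element $T\in B(\Sigma)$ is regular if and only if $\Phi_T=\psi\circ\Lambda$ for some $\psi\in N_*$.
\end{lemma}

\begin{proof}
We first identify the covariant representation attached to a regular representation. Let $Y$ be a Hilbert $A$-module with left action $\varphi$, and let $\sigma_Y(a\otimes b)y=\varphi(a)yb$ be the representation of $D$ on the Hilbert space $(Y,(\cdot|\cdot))$. For $\xi\colon G\to Y$ and finite $F\subset G$, the positive element $\sum_{h\in F}\alpha_h(\langle\xi(h),\xi(h)\rangle)$ has trace $\sum_{h\in F}(\xi(h)|\xi(h))$. By \eqref{eq:trace} and the Cauchy criterion, the module $\ell^2(G,Y)$ and the Hilbert space of square-summable functions $G\to Y$ consist of the same functions, and $(\xi|\eta)=\sum_h(\xi(h)|\eta(h))$. Moreover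
\[
(\rho(a)R(b)\xi)(h)=\varphi(\alpha_{h^{-1}}(a))\,\xi(h)\,\alpha_{h^{-1}}(b)=\sigma_Y\big(\beta_{h^{-1}}(a\otimes b)\big)\xi(h).
\]
So $\pi\times v=\operatorname{Ind}\sigma_Y$, and by Lemma~\ref{lem:Phi} the coefficient function $T'$ of $\xi,\eta\in\ell^2(G,Y)$ satisfies
\begin{equation}\label{eq:ind}
\Phi_{T'}(z)=(\xi|\operatorname{Ind}\sigma_Y(z)\eta).
\end{equation}

Suppose $T$ is regular, realized in $\ell^2(G,Y)$. Every unital representation of the finite-dimensional algebra $D$ is a direct sum of irreducible ones, one type for each matrix summand of $D$, and every type occurs in the faithful representation $\sigma$. Hence $\sigma_Y$ is equivalent to a subrepresentation of $\sigma\otimes1_{\ell^2(I)}$ for some set $I$, and $\operatorname{Ind}\sigma_Y$ to a subrepresentation of $\Lambda\otimes1_{\ell^2(I)}$. By \eqref{eq:ind}, $\Phi_T(z)=\sum_{i\in I}(\xi_i|\Lambda(z)\eta_i)$ with square-summable families $(\xi_i)$ and $(\eta_i)$, which have only countably many nonzero terms. This is $\psi\circ\Lambda$ with $\psi\in N_*$.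

Conversely, let $\Phi_T=\psi\circ\Lambda$ with $\psi\in N_*$. Put $Y=K\otimes\ell^2(\mathbb N)$ and $\sigma'=\sigma\otimes1$. Then $\operatorname{Ind}\sigma'=\Lambda\otimes1$, and there are square-summable $\xi,\eta\colon G\to Y$ with $\Phi_T(z)=(\xi|\operatorname{Ind}\sigma'(z)\eta)$. The task is to turn the Hilbert space $Y$ back into a Hilbert $A$-module. Let $\varphi(a)=\sigma'(a\otimes1)$ and $R(b)=\sigma'(1\otimes b)$. Put $yb=R(b)y$; this is a right action because $R(b)R(b')=R(b'b)$. Let $\langle y,y'\rangle$ be the unique element of $A$ with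
\[
\tau(\langle y,y'\rangle b)=(y|R(b)y')\qquad(b\in A).
\]
By uniqueness it is linear in $y'$ and conjugate linear in $y$. The other properties are checked by pairing with an arbitrary $b\in A$.
\begin{itemize}
\item \emph{$A$-linearity.} $\tau(\langle y,y'b'\rangle b)=(y|R(b)R(b')y')=(y|R(b'b)y')=\tau(\langle y,y'\rangle b'b)$, so $\langle y,y'b'\rangle=\langle y,y'\rangle b'$.
\item \emph{Symmetry.} $\tau(\langle y,y'\rangle^*b)=\overline{\tau(\langle y,y'\rangle b^*)}=\overline{(y|R(b^*)y')}=(y'|R(b)y)$, so $\langle y,y'\rangle^*=\langle y',y\rangle$.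
\item \emph{Positivity.} The element $q=\langle y,y\rangle$ is self-adjoint, and $\tau(qbb^*)=(y|R(b^*)R(b)y)=(R(b)y|R(b)y)\ge0$. Taking $bb^*=q_-$, the negative part of $q$, gives $-\tau(q_-^2)\ge0$, so $q_-=0$.
\item \emph{Completeness.} With $b=1$ we get $\tau(\langle y,y'\rangle)=(y|y')$. By \eqref{eq:trace} the module norm is equivalent to the Hilbert space norm, so the inner product is definite and $Y$ is complete.
\item \emph{Left action.} $\tau(\langle y,\varphi(a)y'\rangle b)=(y|\varphi(a)R(b)y')=(\varphi(a^*)y|R(b)y')=\tau(\langle\varphi(a^*)y,y'\rangle b)$, so $\varphi(a)\in\mathcal L(Y)$ with adjoint $\varphi(a^*)$.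
\end{itemize}
So $Y$ is a Hilbert $A$-module with left action $\varphi$, its associated Hilbert space is the original one, and $\sigma_Y=\sigma'$. By the first paragraph $\xi,\eta$ lie in the module $\ell^2(G,Y)$, and by \eqref{eq:ind} their regular coefficient function $T'$ has $\Phi_{T'}=\Phi_T$. Injectivity in Lemma~\ref{lem:Phi} gives $T=T'$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:findim}]
The $*$-homomorphism $\Lambda$ maps the open unit ball of $D\rtimes G$ onto the open unit ball of the unital $C^*$-algebra $\Lambda(D\rtimes G)$. By Kaplansky's density theorem this ball is strongly dense in the unit ball of $N$, and normal functionals are strongly continuous on bounded sets. Hence $\|\psi\circ\Lambda\|=\|\psi\|$ for $\psi\in N_*$. So $\{\psi\circ\Lambda:\psi\in N_*\}$ is an isometric image of the Banach space $N_*$, and it is norm closed in $(D\rtimes G)^*$. By Lemma~\ref{lem:normal}, $A(\Sigma)$ is the preimage of this closed set under the map $T\mapsto\Phi_T$, which is continuous by Lemma~\ref{lem:Phi}.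
\end{proof}

\begin{remark}\label{rem:findim}
Finite dimension is used in the left inequality of \eqref{eq:trace}, in the representation of functionals as $\tau(c\,\cdot)$, and in the classification of representations of $D$. The algebra $C(\mathbb N\cup\{\infty\})$ also has faithful traces, given by probability measures of full support, and they are invariant under the trivial action. But $\tau(1_{\{l\}})\to0$ while $\|1_{\{l\}}\|=1$, so no inequality $\|b\|\le C\tau(b)$ holds, and convergence of $\sum_h(\xi(h)|\xi(h))$ no longer implies norm convergence of $\sum_h\langle\xi(h),\xi(h)\rangle$, which is the property behind Lemma~\ref{lem:domination}.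
\end{remark}

\begin{proof}[Proof of Corollary~\ref{cor:separable}]
Write $A=C(\Omega)$ with $\Omega$ compact Hausdorff. Separability of $A$ means that $\Omega$ is metrizable, and $\dim A<\infty$ means that $\Omega$ is finite. If $G$ is amenable or $\Omega$ is finite, then $A(\Sigma)$ is closed by Theorem~\ref{thm:amenable} or Theorem~\ref{thm:findim}. Let $G$ be nonamenable and $\Omega$ infinite. A sequence of distinct points in the compact metrizable space $\Omega$ has a convergent subsequence, and after removing the limit from it, if it occurs, we have a nontrivial convergent sequence. This is the only use of separability. Proposition~\ref{prop:nonclosed} shows that $A(\Sigma)$ is not closed.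
\end{proof}

\begin{thebibliography}{9}

\bibitem{Day}
Day, \emph{Convolutions, means, and spectra}, Illinois J. Math. \textbf{8} (1964).

\bibitem{Kesten}
Kesten, \emph{Symmetric random walks on groups}, Trans. AMS \textbf{92} (1959).

\bibitem{Ravnanger}
Alexander G. Ravnanger, \emph{On Fourier and Fourier-Stieltjes Algebras of C$^\ast$-Dynamical Systems}, arXiv:2410.12420 (2024).

\end{thebibliography}
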